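# Injective generation for Morita context rings with zero products

Throughout, $k$ is a field, rings are associative with unit, and modules are right modules unless the word "left" appears.

## 1. Three vertices in a row

Let $A=k^3$, with coordinates numbered $0,1,2$ and coordinate idempotents $e_0,e_1,e_2$. Let $M=kx_1\oplus kx_2$ with the bimodule structure $a\,x_n\,b=a_nb_{n-1}x_n$. So $x_n$ lives on vertex $n$ when we look from the left and on vertex $n-1$ when we look from the right. Form the ring $\Lambda$ of matrices
$$\begin{pmatrix} a & n\\ m & b \end{pmatrix},\qquad a,b\in A,\quad m,n\in M,$$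
with the usual matrix product, except that the product of two off-diagonal entries is declared to be zero. It has dimension $3+3+2+2=10$.

Choose idempotents in alternating corners:
$$f_0=\begin{pmatrix} e_0&0\\0&0\end{pmatrix},\quad f_1=\begin{pmatrix} 0&0\\0&e_1\end{pmatrix},\quad f_2=\begin{pmatrix} e_2&0\\0&0\end{pmatrix},\quad y_1=\begin{pmatrix} 0&0\\x_1&0\end{pmatrix},\quad y_2=\begin{pmatrix} 0&x_2\\0&0\end{pmatrix}.$$
Then $y_n=f_ny_nf_{n-1}$ and $y_2y_1=0$. Let $f_n',y_n'$ be the same elements placed in the opposite corners. The two families annihilate each other, so $\Lambda=\Gamma\times\Gamma'$, where $\Gamma$ has basis $f_0,f_1,f_2,y_1,y_2$ and $\Gamma'\cong\Gamma$. We study $\Gamma$.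

The indecomposable projectives $P_n=f_n\Gamma$ are
$$P_0=kf_0,\qquad P_1=kf_1\oplus ky_1,\qquad P_2=kf_2\oplus ky_2 .$$
For injectives, write $D=\operatorname{Hom}_k(-,k)$. For an idempotent $f$ the module $D(\Gamma f)$ is injective, because $\operatorname{Hom}_\Gamma(X,D(\Gamma f))\cong D(X\otimes_\Gamma\Gamma f)=D(Xf)$ is exact in $X$. The left modules are $\Gamma f_0=kf_0\oplus ky_1$, $\Gamma f_1=kf_1\oplus ky_2$, $\Gamma f_2=kf_2$.

Look at $D(\Gamma f_0)$, with dual basis $f_0^*,y_1^*$ and action $(\varphi r)(z)=\varphi(rz)$. We find $y_1^*f_1=y_1^*$ and $y_1^*y_1=f_0^*$, so $f_1\mapsto y_1^*$, $y_1\mapsto f_0^*$ is an isomorphism $P_1\cong D(\Gamma f_0)$. In the same way $P_2\cong D(\Gamma f_1)$. Finally $D(\Gamma f_2)$ is the simple module $S_2=P_2/ky_2$. So $P_1$, $P_2$ and $S_2$ are injective, and $P_0$ fits into the exact sequence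
$$0\to P_0\to P_1\to P_2\to S_2\to 0,\qquad f_0\mapsto y_1,\quad f_1\mapsto y_2,\ y_1\mapsto 0. \tag{1}$$
Thus $\Gamma=P_0\oplus P_1\oplus P_2$ can be built from injective modules by finitely many extensions.

With $N+1$ vertices $0,1,\dots,N$ in a row the same computation gives
$$0\to P_0\to P_1\to\cdots\to P_N\to S_N\to0$$
with all terms after $P_0$ injective. Everything is still built from injectives, but this construction of $P_0$ takes $N+1$ injective terms, and it closes up only because of the last vertex, where $S_N$ is injective. What happens if the row never ends?

## 2. Building the derived category from injectives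

To pose the question we fix what "built from" means. For a ring $\Lambda$, let $\mathsf D(\operatorname{Mod}\Lambda)$ be its unbounded derived category.

**Definition 1.** A *localizing subcategory* of $\mathsf D(\operatorname{Mod}\Lambda)$ is a triangulated subcategory closed under arbitrary direct sums. For a class $\mathcal S$ of objects, $\mathsf{Loc}(\mathcal S)$ is the smallest localizing subcategory containing $\mathcal S$. We say that *injectives generate for $\Lambda$* if $\mathsf{Loc}(\operatorname{Inj}\Lambda)=\mathsf D(\operatorname{Mod}\Lambda)$, where $\operatorname{Inj}\Lambda$ is the class of injective modules.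

I shall use the following textbook facts freely.

1. $\mathsf{Loc}(\Lambda)=\mathsf D(\operatorname{Mod}\Lambda)$. Hence injectives generate for $\Lambda$ if and only if $\Lambda\in\mathsf{Loc}(\operatorname{Inj}\Lambda)$.
2. Localizing subcategories are closed under direct summands (and, being triangulated, under shifts and isomorphisms).
3. A short exact sequence $0\to X\to E\to Y\to0$ of modules or complexes gives a triangle $X\to E\to Y\to X[1]$. If two of $X,E,Y$ lie in a localizing subcategory, so does the third. After rotation, the *connecting map* $Y[-1]\to X$ has cone $E$.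
4. A bounded complex whose terms lie in a localizing subcategory lies in it too (peel off one term at a time and use 3). In particular a module of finite injective dimension lies in $\mathsf{Loc}(\operatorname{Inj}\Lambda)$.
5. If $G$ is a triangulated functor preserving direct sums, the preimage under $G$ of a localizing subcategory is localizing. In particular $\ker G$ is localizing.

By sequence (1) and fact 4, injectives generate for the ring $\Gamma$ of Section 1.

**Definition 2.** Let $A$ be a ring and $M$ an $A$-bimodule. The *Morita context ring with zero bimodule homomorphisms*, written $\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$, consists of the matrices $\left(\begin{smallmatrix}a&n\\m&b\end{smallmatrix}\right)$ with $a,b\in A$, $m,n\in M$, entrywise addition, and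
$$\begin{pmatrix} a & n\\ m & b \end{pmatrix}\begin{pmatrix} a' & n'\\ m' & b' \end{pmatrix}=\begin{pmatrix} aa' & an'+nb'\\ ma'+bm' & bb' \end{pmatrix}.$$

The question, posed by Panagiotis Kostas and Chrysostomos Psaroudakis, "Injective generation for graded rings", arXiv:2407.19574 (2024), is this:

*If injectives generate for $A$, do they generate for $\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$, for every ring $A$ and every $A$-bimodule $M$?*

Two easy cases. If $M=0$ the ring is $A\times A$ and the answer is yes (the argument for products is in Section 3). If $A=M=k$, write $f,g$ for the two diagonal idempotents, $z$ for the upper right matrix unit and $y$ for the lower left one. Then $f\Lambda=kf\oplus kz$ and $\Lambda g=kg\oplus kz$. In $D(\Lambda g)$ we have $z^*f=z^*$ and $z^*z=g^*$, so $f\Lambda\cong D(\Lambda g)$, and symmetrically $g\Lambda\cong D(\Lambda f)$. So $\Lambda$ is injective as a module over itself, and again the answer is yes.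

In general the answer is **no**. To see where a counterexample must come from, we first try to prove the implication.

## 3. Coinduction from $A$, and where it stops

**Definition 3.** For a ring $A$ and an $A$-bimodule $M$, the *trivial extension* $A\ltimes M$ is $A\oplus M$ with product $(a,m)(a',m')=(aa',am'+ma')$.

For instance, the ring $\Gamma$ of Section 1 is $k^3\ltimes M$, with $f_n=(e_n,0)$ and $y_n=(0,x_n)$.

**The Morita ring is a trivial extension.** The purpose of this paragraph is to replace $2\times2$ matrices by trivial extensions. Put $B=A\times A$ and $N=\left(\begin{smallmatrix}0&M\\M&0\end{smallmatrix}\right)$, a $B$-bimodule by matrix multiplication with diagonal matrices. Then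
$$\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}=B\ltimes N .$$
A $B$-module is a pair $(X_1,X_2)$ of $A$-modules, it is injective if and only if both components are, and $\mathsf D(\operatorname{Mod}B)=\mathsf D(\operatorname{Mod}A)^2$.

*Injectives generate for $B$ if and only if they generate for $A$.* If they generate for $A$, the objects $X\in\mathsf D(\operatorname{Mod}A)$ with $(X,0)\in\mathsf{Loc}(\operatorname{Inj}B)$ form a localizing subcategory containing $\operatorname{Inj}A$, so they are all objects. The same holds for $(0,X)$, and so $\mathsf{Loc}(\operatorname{Inj}B)$ is everything. Conversely, projection to the first component preserves triangles and direct sums and sends $\operatorname{Inj}B$ to $\operatorname{Inj}A$. By fact 5, the preimage of $\mathsf{Loc}(\operatorname{Inj}A)$ is everything if injectives generate for $B$. Apply this to $(A,0)$.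

**From $A$-modules to $R$-modules.** Let $R=A\ltimes M$ and $L=\mathsf{Loc}(\operatorname{Inj}R)$. We regard $A$-modules as $R$-modules along the projection $R\to A$. Let $F=\operatorname{Hom}_A(M,-)$, where $FX$ is a right $A$-module by $(\varphi a)(m)=\varphi(am)$.

**Lemma 3.** (i) For every $A$-module $X$ there is a natural exact sequence of $R$-modules
$$0\to X\to\operatorname{Hom}_A(R,X)\to FX\to0. \tag{2}$$
If $X$ is an injective $A$-module, then $\operatorname{Hom}_A(R,X)$ is an injective $R$-module.

(ii) If injectives generate for $A$ and every injective $A$-module lies in $L$ as an $R$-module, then $L=\mathsf D(\operatorname{Mod}R)$.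

*Proof.* (i) Consider $0\to M\to R\to A\to0$. It is a sequence of (left $R$, right $A$)-bimodules. Since $(a,m)(0,m')=(0,am')$, $R$ acts on the left of $M$ through $R\to A$, and it acts on $A=R/M$ the same way. As a sequence of right $A$-modules it splits, by $a\mapsto(a,0)$. Applying $\operatorname{Hom}_A(-,X)$ therefore gives a short exact sequence, and its outer terms are $\operatorname{Hom}_A(A,X)=X$ and $FX$, both with $R$ acting through $R\to A$. If $X$ is injective, then $\operatorname{Hom}_R(-,\operatorname{Hom}_A(R,X))\cong\operatorname{Hom}_A(-\otimes_RR,X)=\operatorname{Hom}_A(-|_A,X)$ is exact.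

(ii) Restriction along $R\to A$ is a triangulated functor $\mathsf D(\operatorname{Mod}A)\to\mathsf D(\operatorname{Mod}R)$ preserving direct sums. The preimage of $L$ is localizing and contains $\operatorname{Inj}A$, so it is all of $\mathsf D(\operatorname{Mod}A)$. Now view $0\to M\to R\to A\to0$ as a sequence of right $R$-modules. Since $(0,m)(a',m')=(0,ma')$, both outer terms are $A$-modules, so they lie in $L$. Hence $R\in L$, and $L=\mathsf D(\operatorname{Mod}R)$. $\square$

**The attempt.** Suppose injectives generate for $A$. By Lemma 3(ii) we must show that every injective $A$-module $I$ lies in $L$. By (2), whose middle term is injective over $R$,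
$$I\in L\iff FI\in L .$$
So try to iterate: pass from $I$ to $FI$, then to $F^2I$, and so on. Two things can go wrong.

First, $FI$ need not be injective. For $A=\mathbb Z$, $M=\mathbb Z/2$, $I=\mathbb Q/\mathbb Z$ we get $FI\cong\mathbb Z/2$, which is not divisible. Here the injective dimension is at least finite. In general we shall see that it is finite whenever the left module ${}_AM$ has finite flat dimension.

Second, even if every $F^nI$ is injective, we have only traded $I$ for $F^nI$. In the three-vertex example let $S_n$ be the simple $A$-module at vertex $n$. A homomorphism $\varphi\colon M\to S_n$ vanishes on $M(1-e_n)$, and $Me_n=kx_{n+1}$ for $n=0,1$, $Me_2=0$. Since $(\varphi a)(x_{n+1})=\varphi(ax_{n+1})=a_{n+1}\varphi(x_{n+1})$,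
$$FS_0\cong S_1,\qquad FS_1\cong S_2,\qquad FS_2=0 .$$
The chain dies, and all three simples lie in $L$. If instead the chain $I,FI,F^2I,\dots$ goes on forever, the equivalences say nothing. This is the exact point at which the approach stops. We now look for an $A$ and an $M$ with a chain $S_0\mapsto S_1\mapsto S_2\mapsto\cdots$ that never ends and never returns.

## 4. Eventually constant sequences and a shifted bimodule

We need a ring with unit carrying infinitely many vertices $0,1,2,\dots$, small enough for injective generation to be visible. Let $A$ be the ring of eventually constant sequences $a=(a_n)_{n\ge0}$ in $k$, with pointwise operations. Write $a_\infty$ for the eventual value and $e_n$ for the idempotent supported at $n$. Let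
$$M=\{m\in A: m_0=0\},\qquad (amb)_0=0,\quad (amb)_n=a_nm_nb_{n-1}\ (n\ge1),\qquad a,b\in A .$$
The sequence $amb$ is again eventually constant, the two actions are associative and commute with each other, and $1$ acts as the identity on both sides. So $M$ is an $A$-bimodule. For $n\ge1$ let $x_n\in M$ be the sequence $e_n$ viewed in $M$. Then
$$a\,x_n\,b=a_nb_{n-1}x_n,\qquad e_nM=kx_n\ (n\ge1),\qquad e_0M=0. \tag{3}$$
This is the row of Section 1 with no last vertex.

**Theorem 1.** Injectives generate for $A$, but injectives do not generate for $\Lambda=\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$. Moreover $A$ is commutative, von Neumann regular and hereditary (of global dimension exactly $1$). As a left module $M\cong A(1-e_0)$, and as a right module $M\cong A$; so $M$ is cyclic projective on both sides.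

Recall that $A$ is von Neumann regular if every $a\in A$ has some $b$ with $aba=a$. Over such a ring all modules are flat.

**Step 1: injectives generate for $A$.** This step verifies the hypothesis of the question. The ring is commutative. Given $a\in A$, let $b_n=a_n^{-1}$ where $a_n\ne0$ and $b_n=0$ elsewhere. Then $b$ is eventually constant and $aba=a$. So $A$ is von Neumann regular.

Let $S_n=e_nA$, which is $k$ with $a$ acting as $a_n$. The sequences that are eventually zero form the ideal $\bigoplus_ne_nA$. Let $S_\infty=A/\bigoplus_ne_nA$, which is $k$ with $a$ acting as $a_\infty$. Let $S$ be any of these modules. The module $\operatorname{Hom}_k(S,k)$ is one-dimensional with $A$ acting by the same scalars, so $S\cong\operatorname{Hom}_k(S,k)$. The functor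
$$\operatorname{Hom}_A(-,\operatorname{Hom}_k(S,k))\cong\operatorname{Hom}_k(-\otimes_AS,k)$$
is exact because $S$ is flat. Hence $S$ is injective. Now
$$0\to\bigoplus_nS_n\to A\to S_\infty\to0$$
is exact and its outer terms lie in $\mathsf{Loc}(\operatorname{Inj}A)$, so $A\in\mathsf{Loc}(\operatorname{Inj}A)$ and $\mathsf{Loc}(\operatorname{Inj}A)=\mathsf D(\operatorname{Mod}A)$.

**Step 2: the global dimension of $A$ is exactly $1$.** First we show that every ideal $\mathfrak a$ is projective. If $a\in\mathfrak a$ and $aba=a$, then $g=ab$ is an idempotent in $\mathfrak a$ with $a=ga$, so $\mathfrak a$ is generated by idempotents. An idempotent of $A$ is an eventually constant sequence of zeros and ones, that is, the indicator of a finite or cofinite set, and there are only countably many of these. So $\mathfrak a=\sum_jg_jA$ for a sequence of idempotents $g_1,g_2,\dots$ (padded with zeros if necessary). Put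
$$h_j=g_j\prod_{i<j}(1-g_i).$$
For $i<j$ the product $h_ih_j$ contains the factor $g_i(1-g_i)=0$, so the $h_j$ are orthogonal. Clearly $h_j\in\mathfrak a$. Conversely $1-\prod_{i<j}(1-g_i)\in\sum_{i<j}g_iA$, so $g_j\in h_j+\sum_{i<j}g_iA$, and by induction $g_j\in\sum_{i\le j}h_iA$. Hence $\mathfrak a=\bigoplus_jh_jA$ is projective. Since the global dimension is the supremum of the projective dimensions of the cyclic modules $A/\mathfrak a$, it is at most $1$. It is not $0$, since a ring of global dimension $0$ is semisimple, hence Noetherian, whereas the ideal $\bigoplus_ne_nA$ is not finitely generated.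

**Step 3: $M$ is cyclic projective on each side.** Let $u=1-e_0\in M$. On the left, $(au)_n=a_nu_n$, so $M=Au\cong A(1-e_0)$. On the right, $b\mapsto ub$ is given by $(ub)_0=0$ and $(ub)_n=b_{n-1}$ for $n\ge1$. It is right linear, and it is bijective with inverse $m\mapsto(m_{n+1})_{n\ge0}$. So $M\cong A$ as a right module.

It remains to show that injectives do not generate for $\Lambda$.

**The chain for this $M$.** As in Section 3, a right linear $\varphi\colon M\to S_n$ is determined by $\varphi(x_{n+1})$, because $Me_n=kx_{n+1}$. Every value occurs, since $M=Me_n\oplus M(1-e_n)$ as right modules. Since $a x_{n+1}=a_{n+1}x_{n+1}$, we get $FS_n\cong S_{n+1}$ for all $n\ge0$. So coinduction, applied to $A\ltimes M$, only says $S_0\in L\iff S_1\in L\iff S_2\in L\iff\cdots$. To decide that a module is *not* in the localizing subcategory, we need an invariant.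

## 5. A tensor functor that kills every injective

Here is the idea. To show that a module $X$ is not in $\mathsf{Loc}(\operatorname{Inj}\Lambda)$, it suffices to find a triangulated functor $G$ that preserves direct sums, vanishes on injectives, and does not vanish on $X$. For an exact complex $E$ the functor $J\mapsto\operatorname{Hom}_\Lambda(E,J)$ sends injective modules to acyclic complexes, but in general it does not preserve direct sums. If, however, the terms of $E$ are finitely generated projectives $f_n\Lambda$, then $\operatorname{Hom}_\Lambda(f_n\Lambda,J)=Jf_n=J\otimes_\Lambda\Lambda f_n$, and the Hom functor is a tensor functor, which does preserve direct sums. Sequence (1) suggests the complex: in the infinite row $P_0\to P_1\to P_2\to\cdots$ should be exact with no end term at all.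

**Step 4: elements of $\Lambda$.** This step transports the notation of Section 1. For $n$ even let $f_n=\left(\begin{smallmatrix}e_n&0\\0&0\end{smallmatrix}\right)$, and for $n$ odd let $f_n=\left(\begin{smallmatrix}0&0\\0&e_n\end{smallmatrix}\right)$. For $n\ge1$ let $y_n=\left(\begin{smallmatrix}0&x_n\\0&0\end{smallmatrix}\right)$ if $n$ is even and $y_n=\left(\begin{smallmatrix}0&0\\x_n&0\end{smallmatrix}\right)$ if $n$ is odd. The $f_n$ are orthogonal idempotents. For $n$ even,
$$f_ny_nf_{n-1}=\begin{pmatrix}e_n&0\\0&0\end{pmatrix}\begin{pmatrix}0&x_n\\0&0\end{pmatrix}\begin{pmatrix}0&0\\0&e_{n-1}\end{pmatrix}=\begin{pmatrix}0&e_nx_ne_{n-1}\\0&0\end{pmatrix}=y_n,$$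
and for $n$ odd the same computation runs with the corners exchanged. Also $y_{n+1}y_n=0$, as a product of off-diagonal matrices. For $n$ even, $f_n\left(\begin{smallmatrix}a&p\\m&b\end{smallmatrix}\right)=\left(\begin{smallmatrix}e_na&e_np\\0&0\end{smallmatrix}\right)$, and similarly for $n$ odd in the lower row. Since $e_nA=ke_n$, (3) gives
$$f_n\Lambda=kf_n\oplus ky_n\ (n\ge1),\qquad f_0\Lambda=kf_0. \tag{4}$$

**Step 5: an exact sequence of projectives that never ends.** For $n\ge1$ let $\lambda_n\colon f_{n-1}\Lambda\to f_n\Lambda$, $z\mapsto y_nz$. It lands in $f_n\Lambda$ because $y_n=f_ny_n$, and it is right $\Lambda$-linear. It sends $f_{n-1}\mapsto y_nf_{n-1}=y_n$ and, for $n\ge2$, $y_{n-1}\mapsto y_ny_{n-1}=0$. By (4), $\operatorname{im}\lambda_n=ky_n$, $\ker\lambda_1=0$, and $\ker\lambda_n=ky_{n-1}=\operatorname{im}\lambda_{n-1}$ for $n\ge2$. So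
$$0\to f_0\Lambda\xrightarrow{\lambda_1}f_1\Lambda\xrightarrow{\lambda_2}f_2\Lambda\xrightarrow{\lambda_3}\cdots \tag{5}$$
is exact.

**Step 6: the functor $G$ and its values on modules.** Let $Q$ be the complex of projective left $\Lambda$-modules
$$Q:\quad\cdots\to\Lambda f_2\to\Lambda f_1\to\Lambda f_0\to0,\qquad \Lambda f_n\to\Lambda f_{n-1},\ z\mapsto zy_n,$$
with $\Lambda f_n$ in cohomological degree $-n$. The map lands in $\Lambda f_{n-1}$ because $y_n=y_nf_{n-1}$, and the composite of two consecutive maps is zero because $y_ny_{n-1}=0$. A bounded above complex of flat modules is K-flat: tensoring with it preserves acyclic complexes, hence quasi-isomorphisms. So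
$$G=-\otimes_\Lambda Q\colon\ \mathsf D(\operatorname{Mod}\Lambda)\to\mathsf D(\operatorname{Mod}\mathbb Z)$$
is well defined without further resolution. It is triangulated and preserves direct sums, so $\ker G$ is localizing by fact 5. For a module $J$ we have $J\otimes_\Lambda\Lambda f_n=Jf_n$, so $G(J)$ is
$$\cdots\to Jf_2\xrightarrow{\ \cdot y_2\ }Jf_1\xrightarrow{\ \cdot y_1\ }Jf_0\to0 .$$

**Step 7: $G$ kills injectives.** Under the isomorphism $\operatorname{Hom}_\Lambda(f_n\Lambda,J)\cong Jf_n$, $\varphi\mapsto\varphi(f_n)$, the map $\varphi\mapsto\varphi\lambda_n$ sends the element $\varphi(f_n)$ to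
$$(\varphi\lambda_n)(f_{n-1})=\varphi(y_n)=\varphi(f_ny_n)=\varphi(f_n)y_n .$$
So $G(J)$ is the complex obtained by applying $\operatorname{Hom}_\Lambda(-,J)$ to $f_0\Lambda\to f_1\Lambda\to\cdots$. If $J$ is injective, then $\operatorname{Hom}_\Lambda(-,J)$ is exact, and exactness of (5), including at $f_0\Lambda$, shows that $G(J)$ is acyclic. Hence $\operatorname{Inj}\Lambda\subseteq\ker G$, and therefore $\mathsf{Loc}(\operatorname{Inj}\Lambda)\subseteq\ker G$.

**Step 8: $G$ does not kill $f_0\Lambda$.** Since $f_0\Lambda=kf_0$, we have $f_0\Lambda f_0=kf_0$ and $f_0\Lambda f_n=0$ for $n\ge1$. So $G(f_0\Lambda)\cong k$ in degree $0$, which is not zero. Thus $f_0\Lambda\notin\mathsf{Loc}(\operatorname{Inj}\Lambda)$, and injectives do not generate for $\Lambda$. This proves Theorem 1. $\blacksquare$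

It is instructive to see why the finite row escapes. Over $\Gamma$ the complex $P_0\to P_1\to P_2$ has cokernel $S_2$ at the right end, so it is not exact there. The corresponding functor takes the injective module $S_2$ to $S_2f_2=k$ in degree $-2$, so it does not kill injectives.

**Remark.** Injectives also fail to generate for the trivial extension $A\ltimes M$. Take $f_n=(e_n,0)$ and $y_n=(0,x_n)$ for all $n$. Then $y_n=f_ny_nf_{n-1}$, $y_{n+1}y_n=0$, and (4) holds with $A\ltimes M$ in place of $\Lambda$. Steps 5 to 8 use only these relations and the orthogonality of the $f_n$, so they apply verbatim.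

## 6. Conditions on $M$ under which the implication holds

The chain in Theorem 1 starts at $S_0$, never dies and never comes back. Excluding this behavior in various ways gives positive results. Put $T=-\otimes_A^{\mathbf L}M\colon\mathsf D(\operatorname{Mod}A)\to\mathsf D(\operatorname{Mod}A)$.

**Definition 4.** The *flat dimension* $\operatorname{fd}({}_AM)$ is the flat dimension of $M$ as a left module. If $\operatorname{fd}({}_AM)=d<\infty$, then $\operatorname{Tor}_i^A(X,M)=0$ for all $X$ and $i>d$. The bimodule $M$ is *invertible* if there is a bimodule $M'$ with $M\otimes_AM'\cong A\cong M'\otimes_AM$ as bimodules.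

For example, $\operatorname{fd}(\mathbb Z/2)=1$ over $\mathbb Z$. If $\sigma$ is an automorphism of $A$, then $A$ with the bimodule structure $a\cdot m\cdot b=am\sigma(b)$ is invertible, with inverse given by $\sigma^{-1}$.

**Theorem 2.** Let $A$ be any ring, $M$ an $A$-bimodule, and $\Lambda=\left(\begin{smallmatrix}A&M\\M&A\end{smallmatrix}\right)_{(0,0)}$.

* (a) If $\operatorname{gldim}A=0$, then injectives generate for $\Lambda$, for every $M$.
* (b) If $M$ is an invertible bimodule and injectives generate for $A$, then injectives generate for $\Lambda$.
* (c) If $\operatorname{fd}({}_AM)<\infty$, $T^n(A)=0$ for some $n\ge1$ (e.g. ${}_AM$ flat and $M^{\otimes_An}=0$), and injectives generate for $A$, then injectives generate for $\Lambda$.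
* (d) (Converse.) If $\operatorname{fd}({}_AM)<\infty$ and injectives generate for $\Lambda$, then injectives generate for $A$.

The same statements hold with $A\ltimes M$ in place of $\Lambda$.

In the example in (c), flatness of ${}_AM$ gives $T(X)=X\otimes_AM$ for every module $X$, so $T^n(A)=M^{\otimes_An}$.

**Theorem 1 as a test of the hypotheses.** By (a), the implication holds for all $M$ when $\operatorname{gldim}A=0$. By Theorem 1 it can fail when $\operatorname{gldim}A=1$. The $M$ of Theorem 1 shows that invertibility in (b) cannot be weakened to "free of rank one on the right and cyclic projective on the left". The same $M$ satisfies $\operatorname{fd}({}_AM)=0$, so in (c) the nilpotency hypothesis cannot be dropped even for cyclic projective $M$. One sees directly that nilpotency fails there: since $M\cong A$ as a right module, $M\otimes_AM\cong A\otimes_AM=M$ as right modules, so inductively $M^{\otimes_An}\cong A\neq0$ for all $n\ge1$.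

**Reduction to trivial extensions.** We use $\Lambda=B\ltimes N$ from Section 3 and check that each hypothesis passes from $(A,M)$ to $(B,N)$. That injectives generate for $B$ if and only if they generate for $A$ was shown there. Since $B=A\times A$, $\operatorname{gldim}B=\operatorname{gldim}A$. As a left $B$-module, $N$ is the pair $(M,M)$, where the upper right entry belongs to the first factor and the lower left entry to the second. So $\operatorname{fd}({}_BN)=\operatorname{fd}({}_AM)$. On the right, the upper right entry is acted on by the second factor and the lower left entry by the first. Hence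
$$T_N(X_1,X_2)=(TX_2,TX_1),$$
so $T_N^n(B)$ is the pair $(T^nA,T^nA)$, which is zero if and only if $T^n(A)=0$. Finally, if $M$ has inverse $M'$, let $N'=\left(\begin{smallmatrix}0&M'\\M'&0\end{smallmatrix}\right)$. Tensoring over $B$ pairs the upper right entry with the lower left one and vice versa, so $N\otimes_BN'$ is the diagonal bimodule with entries $M\otimes_AM'\cong A$, that is, $N\otimes_BN'\cong B$. Likewise $N'\otimes_BN\cong B$.

So it suffices to prove (a)–(d) for trivial extensions $R=A\ltimes M$ of arbitrary $(A,M)$, and then apply them to $(B,N)$. The notation $L=\mathsf{Loc}(\operatorname{Inj}R)$ and $F=\operatorname{Hom}_A(M,-)$ is as in Section 3.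

## 7. A telescope of maps that vanish on cohomology

The next lemma handles chains that return to where they started. If $FX\cong X$, sequence (2) gives a map $X[-1]\to X$ with cone in $L$ (for $X$ injective). This map is zero on cohomology, for degree reasons. Repeating it infinitely often makes the target disappear in the limit.

**Lemma 4.** Let $Z_0\xrightarrow{\varphi_0}Z_1\xrightarrow{\varphi_1}\cdots$ be a sequence in $\mathsf D(\operatorname{Mod}R)$ such that all cones of the $\varphi_j$ lie in $L$ and $H^*(\varphi_j)=0$ for all $j$. Then $Z_0\in L$.

*Proof.* **Step 1: pass to honest chain maps.** This is so that we may take direct limits of complexes. Choose K-projective complexes $P_j$ isomorphic to $Z_j$ in $\mathsf D(\operatorname{Mod}R)$. Morphisms out of a K-projective complex in the derived category are homotopy classes of chain maps, so $\varphi_j$ is represented by a chain map $p_j\colon P_j\to P_{j+1}$. Let $c_0=\mathrm{id}$ and $c_{j+1}=p_jc_j\colon P_0\to P_{j+1}$.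

**Step 2: the cones of the composites lie in $L$.** Let $C_j$ be the mapping cone of $c_j$, so $C_j^i=P_j^i\oplus P_0^{i+1}$ with $d(x,y)=(dx+c_jy,-dy)$. Then $C_0$ is acyclic. The octahedral axiom for $c_{j+1}=p_jc_j$ gives a triangle $C_j\to C_{j+1}\to\operatorname{cone}(p_j)\to C_j[1]$. By induction all $C_j\in L$.

**Step 3: pass to the limit.** The maps $\gamma_j\colon C_j\to C_{j+1}$, $(x,y)\mapsto(p_jx,y)$, are chain maps, because
$$\gamma_jd(x,y)=(p_jdx+p_jc_jy,-dy)=(dp_jx+c_{j+1}y,-dy)=d\gamma_j(x,y).$$
They make the short exact sequences $0\to P_j\to C_j\to P_0[1]\to0$ into a direct system, with $p_j$ on the left and the identity on the right. Direct limits are exact, so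
$$0\to\varinjlim P_j\to\varinjlim C_j\to P_0[1]\to0$$
is exact. Now $H^i(\varinjlim P_j)=\varinjlim H^i(P_j)=0$, since all transition maps are zero. Hence $\varinjlim C_j\cong P_0[1]\cong Z_0[1]$ in $\mathsf D(\operatorname{Mod}R)$.

**Step 4: the limit of the cones lies in $L$.** The sequence
$$0\to\bigoplus_jC_j\xrightarrow{1-\gamma}\bigoplus_jC_j\to\varinjlim C_j\to0$$
is exact, where $\gamma$ is the shift induced by the $\gamma_j$. The cokernel is the direct limit by construction. If $(1-\gamma)(z_j)_j=0$, then $z_0=0$ and $z_{j+1}=\gamma_jz_j$, so all $z_j$ vanish. Thus $\varinjlim C_j\in L$, so $Z_0[1]\in L$ and $Z_0\in L$. $\square$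

## 8. Semisimple $A$: finitely many simples force a return

Start with $A=k$ and $M=V\ne0$ a vector space of any dimension, with $k$ acting by the same scalars on both sides. Then $Fk=V^*\cong k^{(\kappa)}$ for some $\kappa\neq0$, and (2) gives a connecting map $k^{(\kappa)}[-1]\to k$ with cone in $L$. To get the same object on both sides, choose an infinite cardinal $\lambda\ge\kappa$ and add up $\lambda$ copies of this map. Since $\kappa\lambda=\lambda$, we get $Y[-1]\to Y$ with $Y=k^{(\lambda)}$. Lemma 4 now gives $Y\in L$, hence $k\in L$. Note that we sum copies of the sequence for $k$; we do not use the sequence for $Y$, because $F$ need not commute with direct sums. With several simple modules, one has to find a set of simples to which the chain returns.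

**Proof of (a).** A ring of global dimension $0$ is semisimple. Let $S_1,\dots,S_r$ be the simple $A$-modules up to isomorphism. All $A$-modules are injective, so injectives generate for $A$. Every $A$-module is a direct sum of simples, so by Lemma 3(ii) it suffices to show that
$$V=\{i:S_i\notin L\}$$
is empty. Suppose it is not.

**Step 1: a set of indices that reproduces itself.** Write $FS_i\cong\bigoplus_jS_j^{(\kappa_{ij})}$. By (2), the connecting map $FS_i[-1]\to S_i$ has its cone $\operatorname{Hom}_A(R,S_i)$ in $L$. So if $i\in V$, then $FS_i\notin L$, and hence some $j\in V$ has $\kappa_{ij}\ne0$. For $U\subseteq V$ put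
$$s(U)=\{j\in V:\kappa_{ij}\ne0\text{ for some }i\in U\}.$$
This operation is monotone, and $s(U)\ne\emptyset$ if $U\neq\emptyset$. From $s(V)\subseteq V$ we get a decreasing chain $V\supseteq s(V)\supseteq s^2(V)\supseteq\cdots$ of nonempty finite sets. It stabilizes at a nonempty $W$ with $s(W)=W$.

**Step 2: absorb multiplicities.** Let $\lambda$ be an infinite cardinal with $\lambda\ge\kappa_{ij}$ for all $i,j$, and put $Y=\bigoplus_{i\in W}S_i^{(\lambda)}$. Summing connecting maps gives
$$\delta\colon\ \bigoplus_{i\in W}(FS_i)^{(\lambda)}[-1]\to Y$$
with cone $\bigoplus_{i\in W}\operatorname{Hom}_A(R,S_i)^{(\lambda)}\in L$. In $\bigoplus_{i\in W}(FS_i)^{(\lambda)}$ the simple $S_j$ occurs with multiplicity $\sum_{i\in W}\kappa_{ij}\lambda$, which is $\lambda$ if $\kappa_{ij}\ne0$ for some $i\in W$ and $0$ otherwise. For $j\in V$ the first case occurs exactly when $j\in s(W)=W$. Hence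
$$\bigoplus_{i\in W}(FS_i)^{(\lambda)}\cong Y\oplus Y',$$
where $Y'$ is a direct sum of modules $S_j$ with $j\notin V$, so $Y'\in L$.

**Step 3: telescope.** The inclusion $Y[-1]\hookrightarrow(Y\oplus Y')[-1]$ has cone $Y'[-1]\in L$, and $\delta$ has cone in $L$. By the octahedral axiom the composite $Y[-1]\to Y$ has cone in $L$. It is zero on cohomology, because $Y[-1]$ and $Y$ have cohomology in different degrees. Lemma 4, applied to the sequence of its shifts $Y\to Y[1]\to Y[2]\to\cdots$, gives $Y\in L$. By closure under summands $S_i\in L$ for $i\in W$. Since $\emptyset\ne W\subseteq V$, this is a contradiction. $\square$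

## 9. Invertible $M$: continue the chain backward

In Theorem 1 the direct sum $\bigoplus_{n\ge0}S_n$ is not reproduced by the process: the summand $S_0$ is lost. If $F$ is invertible, we can include all negative powers as well, and nothing is lost.

**Proof of (b).** If $M$ is invertible with inverse $M'$, then $-\otimes_AM$ is an autoequivalence of $\operatorname{Mod}A$ with quasi-inverse $-\otimes_AM'$. Its right adjoint $F$ is therefore isomorphic to $-\otimes_AM'$, an autoequivalence. For $n<0$ let $F^n=(-\otimes_AM)^{-n}$, so that $F\circ F^n\cong F^{n+1}$ for all $n\in\mathbb Z$.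

Let $I$ be an injective $A$-module. Equivalences preserve injectives, so all $F^nI$ are injective. Put $Z=\bigoplus_{n\in\mathbb Z}F^nI$. The direct sum over $n\in\mathbb Z$ of the sequences (2) for $X=F^nI$,
$$0\to F^nI\to\operatorname{Hom}_A(R,F^nI)\to F^{n+1}I\to0,$$
has the form $0\to Z\to E\to Z\to0$, where $E$ is a direct sum of injective $R$-modules. So the connecting map $Z[-1]\to Z$ has cone $E\in L$, and it is zero on cohomology for degree reasons. Lemma 4, applied to $Z\to Z[1]\to Z[2]\to\cdots$, gives $Z\in L$. As $I$ is a summand of $Z$, also $I\in L$. Conclude by Lemma 3(ii). $\square$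

## 10. Nilpotent $M$ of finite flat dimension: the chain dies

Now the attempt of Section 3 goes through, provided we work with bounded complexes of injectives to cope with the fact that $FI$ may not be injective.

**Proof of (c).** **Step 1: the derived version of $F$ is nilpotent.** Let $\Gamma=\mathbf R\!\operatorname{Hom}_A(M,-)$, the right adjoint of $T$ (the letter $\Gamma$ no longer denotes the ring of Section 1). The functor $T^n$ is triangulated, preserves direct sums and kills $A$. So its kernel is a localizing subcategory containing $A$, and $T^n=0$. For all $X,Y$ we get $\operatorname{Hom}(Y,\Gamma^nX)\cong\operatorname{Hom}(T^nY,X)=0$. Hence $\Gamma^n=0$.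

**Step 2: $\Gamma$ preserves bounded complexes of injectives.** Let $I$ be an injective $A$-module and $P\to X$ a projective resolution of an $A$-module $X$. From $\operatorname{Hom}_A(P,FI)\cong\operatorname{Hom}_A(P\otimes_AM,I)$ and the exactness of $\operatorname{Hom}_A(-,I)$ we get
$$\operatorname{Ext}_A^i(X,FI)\cong\operatorname{Hom}_A(\operatorname{Tor}_i^A(X,M),I).$$
This vanishes for $i>\operatorname{fd}({}_AM)$, so $FI$ has finite injective dimension.

Let $\mathsf b\subseteq\mathsf D(\operatorname{Mod}A)$ consist of the objects isomorphic to bounded complexes of injectives. It is closed under shifts and cones: a morphism between two bounded complexes of injectives is represented by a chain map, because the target is K-injective, and the mapping cone is again a bounded complex of injectives. A module of finite injective dimension is in $\mathsf b$, hence so is every bounded complex of such modules, by peeling off one term at a time. If $X$ is a bounded complex of injectives, it is K-injective, so $\Gamma X=\operatorname{Hom}_A(M,X)$ is computed termwise. It is a bounded complex with terms $FX^i$ of finite injective dimension, so $\Gamma X\in\mathsf b$.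

**Step 3: run the chain.** Let $X$ be a bounded complex of injective $A$-modules. Sequence (2), being natural, applies termwise and gives a triangle
$$X\to\operatorname{Hom}_A(R,X)\to\Gamma X\to X[1]$$
in $\mathsf D(\operatorname{Mod}R)$. The middle term is a bounded complex of injective $R$-modules by Lemma 3(i), so it lies in $L$ by fact 4. Hence
$$X\in L\iff\Gamma X\in L .$$
This holds for every $X\in\mathsf b$, since membership in $L$ is invariant under isomorphism, and $\Gamma X\in\mathsf b$ by Step 2. So we may iterate: $X\in L$ if and only if $\Gamma^nX\in L$, and $\Gamma^nX=0$ does lie in $L$. In particular every injective $A$-module lies in $L$. Conclude by Lemma 3(ii). $\square$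

## 11. From $\Lambda$ back to $A$

The converse uses the other ring homomorphism $A\to R$, $a\mapsto(a,0)$: we push everything down to $A$ by restriction.

**Proof of (d).** Let $\rho\colon\mathsf D(\operatorname{Mod}R)\to\mathsf D(\operatorname{Mod}A)$ be restriction along $A\to R$. It is triangulated and preserves direct sums.

**Step 1: $\rho$ sends injectives into $\mathsf{Loc}(\operatorname{Inj}A)$.** Let $J$ be an injective $R$-module and $P\to X$ a projective resolution of an $A$-module $X$. From $\operatorname{Hom}_A(P,J)\cong\operatorname{Hom}_R(P\otimes_AR,J)$ and the exactness of $\operatorname{Hom}_R(-,J)$ we get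
$$\operatorname{Ext}_A^i(X,J)\cong\operatorname{Hom}_R(\operatorname{Tor}_i^A(X,R),J).$$
As a left $A$-module, $R=A\oplus M$. So for $i\geq1$ we have $\operatorname{Tor}_i^A(X,R)=\operatorname{Tor}_i^A(X,M)$, and this vanishes for $i>\operatorname{fd}({}_AM)$. Hence $\rho J$ has finite injective dimension, and $\rho J\in\mathsf{Loc}(\operatorname{Inj}A)$ by fact 4.

**Step 2: evaluate at the $R$-module $A$.** By fact 5, $\rho^{-1}(\mathsf{Loc}(\operatorname{Inj}A))$ is localizing, and by Step 1 it contains $\operatorname{Inj}R$. If injectives generate for $R$, it is therefore all of $\mathsf D(\operatorname{Mod}R)$. In particular it contains the $R$-module $A=R/M$. The composite $A\to R\to A$ is the identity, so $\rho(A)=A$, and $A\in\mathsf{Loc}(\operatorname{Inj}A)$. By fact 1, injectives generate for $A$. This proves (d), and with the reduction of Section 6 it completes the proof of Theorem 2. $\blacksquare$
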